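\title{Local reflection, iterated consistency and $\Sigma_1$-soundness}

\begin{abstract}
Let $T$ be a recursively axiomatized consistent extension of Peano Arithmetic, let $\mathrm{Rfn}(T)$ be its local reflection scheme, and let $T_\omega$ be the extension of $T$ by all finitely iterated consistency statements. We prove that if $T_\omega$ is consistent and $T+\mathrm{Rfn}(T)$ is $\Sigma_1$-conservative over $T_\omega$, then $T$ is $\Sigma_1$-sound. When $T$ is not $\Sigma_1$-sound, a single instance of reflection, for a $\Sigma_1$ sentence obtained as a Rosser-style fixed point, already witnesses non-conservativity. The theory $T_\omega$ may be replaced by any consistent extension of $T$ by a recursively enumerable set of $\Pi_1$ sentences.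
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Throughout, $T$ is a recursively axiomatized consistent extension of Peano Arithmetic $\mathsf{PA}$, and $\mathrm{Prov}_T(x)$ is a canonical provability predicate of $T$; Section~\ref{sec:tools} lists the properties that we use. We write $\Box\psi$ for $\mathrm{Prov}_T(\ulcorner\psi\urcorner)$. An inclusion between theories means inclusion of their sets of theorems.

There are two natural ways to add to $T$ the assertion that $T$ can be trusted. The first says, one sentence at a time, that what $T$ proves holds. This is the \emph{local reflection principle}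
\[
\mathrm{Rfn}(T)=\{\Box\psi\to\psi \mid \psi \text{ a sentence}\},
\]
and $\mathrm{Rfn}_{\Sigma_1}(T)$ is its restriction to $\Sigma_1$ sentences $\psi$. The second asserts consistency, and repeats. Let $\mathrm{Con}_T$ be the consistency statement $\neg\Box(0=1)$, let $\mathrm{Con}_T^0$ be $0=0$, let $\mathrm{Con}_T^{n+1}$ be $\mathrm{Con}_{T+\mathrm{Con}_T^n}$, and put
\[
T_\omega = T+\{\mathrm{Con}_T^n \mid n\in\omega\}.
\]
Reflection for the sentence $0=1$ is equivalent to $\mathrm{Con}_T$, and reflection yields the iterates as well (Lemma~\ref{lem:con}), so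
\[
T\ \subseteq\ T+\mathrm{Con}_T\ \subseteq\ T_\omega\ \subseteq\ T+\mathrm{Rfn}_{\Sigma_1}(T)\ \subseteq\ T+\mathrm{Rfn}(T).
\]

To measure the steps of this chain, let $\Gamma$ be $\Sigma_1$ or $\Pi_1$ and call a theory $S\supseteq U$ \emph{$\Gamma$-conservative} over $U$ if every $\Gamma$ sentence provable in $S$ is provable in $U$. A $\Sigma_1$ sentence says that a search through the natural numbers succeeds, and a $\Pi_1$ sentence, such as $\mathrm{Con}_T^n$, says that a search fails. The theory $T$ is \emph{$\Sigma_1$-sound} if every $\Sigma_1$ sentence provable in $T$ is true in the standard model $\mathbb N$. Three known facts frame the problem.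
\begin{itemize}
\item[(K)] (Kreisel--L\'evy) If $T$ is $\Sigma_1$-sound, then so is $T+\mathrm{Rfn}(T)$. Consequently, if $T$ is $\Sigma_1$-sound, then every $S$ with $T\subseteq S\subseteq T+\mathrm{Rfn}(T)$ is $\Sigma_1$-conservative over $T$.
\item[(S)] (Smory\'nski) $T+\mathrm{Con}_T$ is $\Sigma_1$-conservative over $T$ if and only if $T$ is $\Sigma_1$-sound.
\item[(G)] (Goryachev) $T+\mathrm{Rfn}(T)$ is $\Pi_1$-conservative over $T_\omega$.
\end{itemize}

Over the base theory $T$ these facts settle the $\Sigma_1$ question: $T+\mathrm{Rfn}(T)$ is $\Sigma_1$-conservative over $T$ exactly when $T$ is $\Sigma_1$-sound. One direction is (K). For the other, conservativity passes to the subtheory $T+\mathrm{Con}_T$, and (S) applies. This argument finds its new $\Sigma_1$ theorem already in $T+\mathrm{Con}_T$, so it says nothing when the base is $T_\omega$. Nor can non-conservativity over a consistent $T_\omega$ arise for a trivial reason, since (G), applied to the $\Pi_1$ sentence $0=1$, shows that $T+\mathrm{Rfn}(T)$ is then consistent. As $T_\omega$ holds all the $\Pi_1$ content of reflection, one might guess that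 it also accounts for the $\Sigma_1$ theorems that reflection adds to an unsound theory. The following problem comes from the paper of Kogure and Kurahashi \cite{KK}.

\medskip\noindent
\textbf{Problem.} \emph{If $T_\omega$ is consistent, does the $\Sigma_1$-conservativity of $T+\mathrm{Rfn}(T)$ over $T_\omega$ imply the $\Sigma_1$-soundness of $T$?}
\medskip

The answer is yes, so the guess fails whenever $T_\omega$ is consistent.

\begin{theorem}\label{thm:main}
Let $T_\omega$ be consistent and let $T$ be not $\Sigma_1$-sound. Then there is a $\Sigma_1$ sentence $\varphi$ such that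
\begin{itemize}
\item[(i)] $T\vdash\neg\varphi\to\Box\varphi$, and hence $T+(\Box\varphi\to\varphi)\vdash\varphi$;
\item[(ii)] $T_\omega\nvdash\varphi$.
\end{itemize}
Consequently $T+\mathrm{Rfn}(T)$ is not $\Sigma_1$-conservative over $T_\omega$.
\end{theorem}

\begin{corollary}\label{cor:answer}
If $T_\omega$ is consistent and $T+\mathrm{Rfn}(T)$ is $\Sigma_1$-conservative over $T_\omega$, then $T$ is $\Sigma_1$-sound.
\end{corollary}

The corollary is the contrapositive of the last sentence of the theorem. Condition (i) says that $T$ proves the $\Sigma_1$ sentence $\varphi\vee\Box\varphi$, and by (ii) both disjuncts are false. So the theorem turns an arbitrary false $\Sigma_1$ theorem of $T$ into one of this special shape, on which reflection can act.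

The proof uses only that the new axioms of $T_\omega$ are $\Pi_1$ and can be listed effectively.

\begin{theorem}\label{thm:general}
Let $\Theta$ be a recursively enumerable set of $\Pi_1$ sentences such that $U=T+\Theta$ is consistent, and let $S$ be any theory with $T+\mathrm{Rfn}_{\Sigma_1}(T)\subseteq S\subseteq T+\mathrm{Rfn}(T)$. The following are equivalent:
\begin{itemize}
\item[(a)] $T$ is $\Sigma_1$-sound;
\item[(b)] every $\Sigma_1$ theorem of $S$ is provable in $U$.
\end{itemize}
\end{theorem}

Here $U$ need not be contained in $S$. For example, $U$ may be $T_\omega+\mathrm{Con}_{T_\omega}$ or a longer consistency progression, when these are consistent.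

\begin{corollary}\label{cor:class}
$T+\mathrm{Rfn}(T)$ is $\Sigma_1$-conservative over $T_\omega$ if and only if $T$ is $\Sigma_1$-sound or $T_\omega$ is inconsistent.
\end{corollary}

Section~\ref{sec:one} treats the extension of $T$ by one $\Pi_1$ axiom, where the idea is visible, and shows why this case does not suffice. Section~\ref{sec:many} contains the construction for infinitely many axioms, Section~\ref{sec:proofs} derives the theorems from it, and Section~\ref{sec:sharp} tests the hypotheses on examples.

\section{Arithmetized provability}\label{sec:tools}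

\subsection*{Formula classes and coding}
A formula is $\Delta_0$ if all its quantifiers are bounded, and \emph{strictly $\Sigma_1$} if it has the form $\exists z\,\delta$ with $\delta\in\Delta_0$. We call a formula $\Sigma_1$ if it is $\mathsf{PA}$-provably equivalent to a strictly $\Sigma_1$ formula, $\Pi_1$ if its negation is $\Sigma_1$, and $\Delta_1$ if it is both. The class $\Sigma_1$ is closed under $\wedge$, $\vee$, $\exists$ and bounded quantification (for bounded $\forall$ this is collection in $\mathsf{PA}$), so $\Delta_1$ is closed under Boolean operations and bounded quantification. All our theories contain $\mathsf{PA}$, which is true in $\mathbb N$, so soundness and conservativity mean the same for $\Sigma_1$ and for strictly $\Sigma_1$ sentences.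

We write $\bar n$ for the numeral of $n$, and $p=\langle (p)_0,(p)_1\rangle$ for a standard pairing. For a formula $\psi(x)$, the expression $\ulcorner\psi(\dot x)\urcorner$ formalizes the map $n\mapsto\ulcorner\psi(\bar n)\urcorner$, and $\Box\psi(\dot x)$ is the formula $\mathrm{Prov}_T(\ulcorner\psi(\dot x)\urcorner)$ with free variable $x$. Such syntactic operations are primitive recursive; they are provably total in $\mathsf{PA}$ with $\Delta_1$ graphs, so substituting them into a $\Delta_1$ formula gives a $\Delta_1$ formula. We use four textbook facts.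
\begin{itemize}
\item[(F1)] \emph{$\Sigma_1$-completeness.} Every true $\Sigma_1$ sentence is provable in $\mathsf{PA}$.
\item[(F2)] \emph{Representability.} For every recursive function $f$ there is a $\Sigma_1$ formula $G(x,y)$ with $\mathsf{PA}\vdash\forall y\,(G(\bar n,y)\leftrightarrow y=\overline{f(n)})$ for each $n$.
\item[(F3)] \emph{Partial truth.} There is a $\Sigma_1$ formula $\mathrm{Tr}(y)$ with $\mathsf{PA}\vdash\mathrm{Tr}(\ulcorner\eta\urcorner)\leftrightarrow\eta$ for each strictly $\Sigma_1$ sentence $\eta$.
\item[(F4)] \emph{Diagonal lemma.} For every formula $R(v)$ there is a sentence $\varphi$ with $\mathsf{PA}\vdash\varphi\leftrightarrow R(\ulcorner\varphi\urcorner)$. If $R$ is $\Sigma_1$, then $\varphi$ is $\Sigma_1$ by this equivalence.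
\end{itemize}

\subsection*{The provability predicate}
That $\mathrm{Prov}_T$ is canonical means the following. In (P1)--(P3) the formulas have at most $x$ free; for a sentence the dot is void.
\begin{itemize}
\item[(P0)] $\mathrm{Prov}_T(x)$ is $\exists y\,\mathrm{Proof}_T(y,x)$, where $\mathrm{Proof}_T$ is $\Delta_1$ and binumerates the $T$-proof relation: $\mathsf{PA}$ proves $\mathrm{Proof}_T(\bar q,\bar k)$ if $q$ codes a $T$-proof of the formula with code $k$, and refutes it otherwise. Hence $\mathrm{Proof}_T$ defines this relation in $\mathbb N$, and $\Box\psi$ is true if and only if $T\vdash\psi$.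
\item[(P1)] If $T\vdash\forall x\,\psi(x)$, then $\mathsf{PA}\vdash\forall x\,\Box\psi(\dot x)$.
\item[(P2)] $\mathsf{PA}\vdash\forall x\,\big(\Box(\psi(\dot x)\to\chi(\dot x))\to(\Box\psi(\dot x)\to\Box\chi(\dot x))\big)$.
\item[(P3)] $\mathsf{PA}\vdash\forall x\,(\delta(x)\to\Box\delta(\dot x))$ for every $\Sigma_1$ formula $\delta$.
\item[(P4)] For sentences $\chi,\psi$, the formula $\mathrm{Prov}_{T+\chi}$ is obtained effectively from $\chi$, and $\mathsf{PA}\vdash\mathrm{Prov}_{T+\chi}(\ulcorner\psi\urcorner)\leftrightarrow\Box(\chi\to\psi)$.
\end{itemize}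
We use (P1) and (P2) through one rule:
\begin{equation}\label{eq:rule}
\begin{aligned}
&\text{if } T\vdash\forall x\,\big(\psi_1(x)\wedge\dots\wedge\psi_k(x)\to\chi(x)\big),\\
&\text{then } \mathsf{PA}\vdash\forall x\,\big(\Box\psi_1(\dot x)\wedge\dots\wedge\Box\psi_k(\dot x)\to\Box\chi(\dot x)\big).
\end{aligned}
\end{equation}
To obtain it, apply (P1) to $\psi_1\to(\psi_2\to\dots(\psi_k\to\chi))$ and then (P2) $k$ times. By \eqref{eq:rule}, the instances of reflection for $\mathsf{PA}$-equivalent sentences are $\mathsf{PA}$-equivalent, so $T+\mathrm{Rfn}_{\Sigma_1}(T)$ does not change if only strictly $\Sigma_1$ sentences are admitted. By (P4) and \eqref{eq:rule},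
\begin{equation}\label{eq:con}
\mathsf{PA}\vdash\mathrm{Con}_{T+\chi}\leftrightarrow\neg\Box\neg\chi,
\qquad\text{in particular}\qquad
\mathsf{PA}\vdash\mathrm{Con}_T^{n+1}\leftrightarrow\neg\Box\neg\mathrm{Con}_T^n ,
\end{equation}
and $\mathrm{Con}_T^1$ is equivalent to $\mathrm{Con}_T$.

\begin{lemma}\label{lem:con}
\begin{itemize}
\item[(a)] $\mathsf{PA}\vdash\mathrm{Con}_T^{n+1}\to\mathrm{Con}_T^n$ for each $n$. Hence $T_\omega\vdash\psi$ if and only if $T\vdash\mathrm{Con}_T^n\to\psi$ for some $n$.
\item[(b)] $T_\omega\subseteq T+\mathrm{Rfn}_{\Sigma_1}(T)$.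
\end{itemize}
\end{lemma}

\begin{proof}
(a) For $n=0$ the conclusion is $0=0$. If the claim holds for $n$, then \eqref{eq:rule} gives $\mathsf{PA}\vdash\Box\neg\mathrm{Con}_T^n\to\Box\neg\mathrm{Con}_T^{n+1}$, and by \eqref{eq:con} this is the contrapositive of the claim for $n+1$. A proof in $T_\omega$ uses finitely many of the new axioms, and the one with the largest index implies the others.

(b) By induction on $n$. Reflection for the $\Sigma_1$ sentence $\neg\mathrm{Con}_T^n$, together with $\mathrm{Con}_T^n$, gives $\neg\Box\neg\mathrm{Con}_T^n$, which is $\mathrm{Con}_T^{n+1}$ by \eqref{eq:con}.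
\end{proof}

Of the three known facts only (K) enters our proofs. We recall its short argument.

\begin{proof}[Proof of {\rm (K)}]
Let $T$ be $\Sigma_1$-sound and let $\rho$ be a $\Sigma_1$ theorem of $T+\mathrm{Rfn}(T)$, say $T\vdash\bigwedge_{i<k}(\Box\psi_i\to\psi_i)\to\rho$. If $T\vdash\psi_i$, then $T$ proves the $i$th instance and we drop it. So we may assume that every $\Box\psi_i$ is false. Since $\neg\Box\psi_i$ implies $\Box\psi_i\to\psi_i$, the theory $T$ proves the $\Sigma_1$ sentence $\rho\vee\bigvee_{i<k}\Box\psi_i$. This sentence is true by $\Sigma_1$-soundness, so $\rho$ is true. By (F1), $\rho$ is then provable in $\mathsf{PA}$, which gives the second assertion.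
\end{proof}

\section{One extra axiom}\label{sec:one}

In this section and the next, $T$ is not $\Sigma_1$-sound, and we fix a false sentence
\[
\sigma=\exists z\,\sigma_0(z),\qquad \sigma_0\in\Delta_0,\qquad T\vdash\sigma .
\]
The theory $T$ proves that $\sigma$ has a witness, while $\mathsf{PA}$ refutes $\sigma_0(\bar k)$ for each $k$. So in a model of $T$ the least witness of $\sigma$ is a deadline which is certainly reached and which lies beyond every standard number. This lets us imitate a $\Pi_1$ statement by a $\Sigma_1$ statement: ``$\psi$ has no proof'' is $\Pi_1$, but ``the deadline arrives before any proof of $\psi$'' is $\Sigma_1$, and a standard proof of $\psi$ refutes both.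

Let $\theta$ be a $\Pi_1$ sentence with $T+\theta$ consistent. We want a $\Sigma_1$ sentence $\varphi$ with $T+\theta\nvdash\varphi$ and $T\vdash\neg\varphi\to\Box\varphi$. For the first requirement it is natural to let $\varphi$ say that the deadline arrives before any proof of $\theta\to\varphi$. Inside $T$, the failure of this statement yields $\Box(\theta\to\varphi)$, which is only half of $\Box\varphi$. The other half, $\Box(\neg\theta\to\varphi)$, is supplied by making $\neg\theta$ a disjunct of $\varphi$. This keeps $\varphi$ in $\Sigma_1$ because $\theta$ is $\Pi_1$, and it is of no help in proving $\varphi$ from $\theta$. So let (F4) give a $\Sigma_1$ sentence $\varphi$ with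
\[
\mathsf{PA}\vdash\varphi\leftrightarrow\neg\theta\vee A,\qquad
A:=\exists s\,\big(\sigma_0(s)\wedge\forall p<s\ \neg\mathrm{Proof}_T(p,\ulcorner\theta\to\varphi\urcorner)\big),
\]
and let
\[
B:=\exists p\,\big(\mathrm{Proof}_T(p,\ulcorner\theta\to\varphi\urcorner)\wedge\forall z\le p\ \neg\sigma_0(z)\big)
\]
be the $\Sigma_1$ sentence saying that a proof comes first.

\begin{proposition}\label{prop:one}
For this $\varphi$: {\rm (a)} $T\vdash\neg\varphi\to\Box\varphi$; {\rm (b)} $T+\theta\nvdash\varphi$; {\rm (c)} $T+\mathrm{Con}_{T+\theta}\vdash\varphi$.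
\end{proposition}

\begin{proof}
First, $\mathsf{PA}\vdash B\to\neg A$: if $p$ witnesses $B$ and $\sigma_0(s)$, then $p<s$, so $s$ does not witness $A$. Second, $T\vdash\neg A\to B$: let $s$ be least with $\sigma_0(s)$; if $s$ does not witness $A$, some $p<s$ is a proof of $\theta\to\varphi$, and $p$ witnesses $B$ by the minimality of $s$.

(a) Reason in $T+\neg\varphi$. We have $\neg A$, hence $B$, hence $\Box(\theta\to\varphi)$. Also $\Box(\neg\theta\to\varphi)$ by (P1). Rule \eqref{eq:rule} gives $\Box\varphi$.

(b) Suppose $T\vdash\theta\to\varphi$, with proof $p$. As $\sigma$ is false, $p$ witnesses $B$ in $\mathbb N$, so $\mathsf{PA}\vdash B$ by (F1), and $\mathsf{PA}\vdash\neg A$. Then $T+\theta\vdash\varphi\wedge\neg A$, so $T+\theta\vdash\neg\theta$, contrary to consistency.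

(c) In $T+\neg\varphi$ we have $B$ and, by (a), $\Box\varphi$. By (P3), $\Box B$. Since $\mathsf{PA}\vdash B\wedge\varphi\to\neg\theta$, rule \eqref{eq:rule} gives $\Box\neg\theta$, which is $\neg\mathrm{Con}_{T+\theta}$ by \eqref{eq:con}.
\end{proof}

With $0=0$ for $\theta$, parts (b) and (c) say that $T+\mathrm{Con}_T$ is not $\Sigma_1$-conservative over $T$, which is one direction of (S). With $\mathrm{Con}_T^n$ for $\theta$, parts (a) and (b) give Theorem~\ref{thm:main} with $T+\mathrm{Con}_T^n$ in place of $T_\omega$. But part (c) shows that this sentence is provable in $T+\mathrm{Con}_T^{n+1}$, and so in $T_\omega$. A sentence that escapes $T_\omega$ has to be built against all levels at once.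

\section{Infinitely many axioms}\label{sec:many}

To speak of all levels in one sentence, we describe the negations of the axioms by one $\Sigma_1$ formula $N(x)$, so that the $n$th axiom is $\neg N(\bar n)$. The first attempt replaces the disjunct $\neg\theta$ by $\exists x\,N(x)$. It fails: each $T+\neg N(\bar n)$ may be consistent while $T\vdash\exists x\,N(x)$, as happens for $N=\sigma_0$, and then $\varphi$ is provable in $T$. The disjunct must mention $N$ at a single index, and two demands fix which. For $\neg\varphi\to\Box\varphi$, the index must be an $x$ for which a proof of $\neg N(\dot x)\to\varphi$ has been found. For unprovability, the index must be provably equal to a numeral as soon as a standard proof of this kind exists. Both demands are met by the index named by the \emph{least} such proof. The price is that $N(x)\to\varphi$ is no longer a theorem; it holds only at the selected index, and (P3) will carry the fact of selection inside the box.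

\begin{proposition}\label{prop:key}
Let $T$ be not $\Sigma_1$-sound, and let $N(x)$ be a $\Sigma_1$ formula with $T\nvdash N(\bar n)$ for every $n$. Then there is a $\Sigma_1$ sentence $\varphi$ such that
\begin{itemize}
\item[(i)] $T\vdash\neg\varphi\to\Box\varphi$;
\item[(ii)] $T\nvdash\neg N(\bar n)\to\varphi$ for every $n$.
\end{itemize}
\end{proposition}

\begin{proof}
Let $\sigma$ and $\sigma_0$ be as in Section~\ref{sec:one}. Let $c(x,v)$ formalize the primitive recursive map that sends $n$ and $\ulcorner\psi\urcorner$ to $\ulcorner\neg N(\bar n)\to\psi\urcorner$. Put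
\begin{align*}
P(p,v)&:=\mathrm{Proof}_T\big((p)_1,\,c((p)_0,v)\big),\\
A(v)&:=\exists s\,\big(\sigma_0(s)\wedge\forall p<s\ \neg P(p,v)\big),\\
E(x,v)&:=\exists p\,\big(P(p,v)\wedge (p)_0=x\wedge\forall p'<p\ \neg P(p',v)\wedge\forall z\le p\ \neg\sigma_0(z)\big).
\end{align*}
The formula $P$ is $\Delta_1$ by (P0), so $A$ and $E$ are $\Sigma_1$. Since $N$ is $\Sigma_1$, so is $A(v)\vee\exists x\,(E(x,v)\wedge N(x))$. Let $\varphi$ be a fixed point of this formula, given by (F4), and write $P(p)$, $A$, $E(x)$ for the formulas above with $\ulcorner\varphi\urcorner$ for $v$. Then $\varphi$ is $\Sigma_1$ and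
\begin{equation}\label{eq:fix}
\mathsf{PA}\vdash\varphi\leftrightarrow A\vee\exists x\,\big(E(x)\wedge N(x)\big).
\end{equation}
Call $p$ a \emph{certificate} if $P(p)$, that is, if $p=\langle n,q\rangle$ and $q$ is a $T$-proof of $\neg N(\bar n)\to\varphi$; call $n$ its \emph{index}. Then $A$ says that the deadline arrives before any certificate, and $E(x)$ says that the least certificate comes before the deadline and has index $x$. The following are provable in $\mathsf{PA}$.
\begin{itemize}
\item[(1)] $\sigma\wedge\neg A\to\exists x\,E(x)$. Let $s$ be least with $\sigma_0(s)$. By $\neg A$ there is a certificate below $s$. The least certificate $p$ satisfies $p<s$, so $\neg\sigma_0(z)$ for all $z\le p$, and $p$ witnesses $E((p)_0)$.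
\item[(2)] $E(x)\to\neg A$. If $p$ witnesses $E(x)$ and $\sigma_0(s)$, then $p<s$ and $P(p)$, so $s$ does not witness $A$.
\item[(3)] $E(x)\wedge E(x')\to x=x'$. Both witnesses are the least certificate.
\item[(4)] $E(x)\to\Box(\neg N(\dot x)\to\varphi)$. If $p$ witnesses $E(x)$, then $(p)_1$ is the required proof.
\end{itemize}
These give the central property: once an index is selected, $\varphi$ says exactly that the axiom with this index fails,
\begin{equation}\label{eq:select}
\mathsf{PA}\vdash\forall x\,\big(E(x)\to(\varphi\leftrightarrow N(x))\big).
\end{equation}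
Indeed, assume $E(x)$. If $N(x)$, then $\varphi$ holds by the second disjunct of \eqref{eq:fix}. If $\varphi$, then $A$ fails by (2), so $E(x')\wedge N(x')$ for some $x'$, and $x'=x$ by (3).

(i) Reason in $T+\neg\varphi$. We have $\sigma$, and $\neg A$ by \eqref{eq:fix}, so (1) gives $x$ with $E(x)$. This $x$ is a variable of the argument and not a numeral, which is why (P1)--(P3) were stated with a parameter. By (P3), $\Box E(\dot x)$. Rule \eqref{eq:rule}, applied to \eqref{eq:select}, gives $\Box(N(\dot x)\to\varphi)$. By (4), $\Box(\neg N(\dot x)\to\varphi)$. Rule \eqref{eq:rule}, applied to the tautology $(N(x)\to\varphi)\wedge(\neg N(x)\to\varphi)\to\varphi$, gives $\Box\varphi$.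

(ii) Suppose $T\vdash\neg N(\bar m)\to\varphi$ for some $m$. Then $\mathbb N$ contains a certificate. Let $p\in\mathbb N$ be the least one and let $n=(p)_0$, which may differ from $m$. By (P0),
\begin{equation}\label{eq:cert}
T\vdash\neg N(\bar n)\to\varphi .
\end{equation}
Since $\sigma$ is false, no $z\le p$ satisfies $\sigma_0$, so $p$ witnesses $E(\bar n)$ in $\mathbb N$. By (F1), $\mathsf{PA}\vdash E(\bar n)$, and then $\mathsf{PA}\vdash\varphi\to N(\bar n)$ by \eqref{eq:select}. With \eqref{eq:cert} this gives $T\vdash\neg N(\bar n)\to N(\bar n)$, so $T\vdash N(\bar n)$, contrary to the hypothesis.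
\end{proof}

\begin{remark}\label{rem:hyp}
Each hypothesis is used once. That $T\vdash\sigma$ is used only in (i), to apply (1). That $\sigma$ is false is used only in (ii), to see that $E(\bar n)$ is true. That $T\nvdash N(\bar n)$ is used only in the last line. That $N$ is $\Sigma_1$ is used only to make $\varphi$ a $\Sigma_1$ sentence, since $A$ and $E$ contain $N$ only through its code.
\end{remark}

\section{Proofs of the theorems}\label{sec:proofs}

It remains to describe the axioms of $T_\omega$, and of $T+\Theta$, by a single formula. For $T_\omega$ the provability predicate itself provides the uniformity.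

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The function $d(n)=\ulcorner\neg\mathrm{Con}_T^n\urcorner$ is recursive by (P4). Let $G$ represent it as in (F2), and let $N(x)$ be the $\Sigma_1$ formula
\[
\exists w\,\exists y\,\big(x=w+1\wedge G(w,y)\wedge\mathrm{Prov}_T(y)\big).
\]
For each $n$,
\begin{equation}\label{eq:N}
\mathsf{PA}\vdash N(\bar n)\leftrightarrow\neg\mathrm{Con}_T^n .
\end{equation}
For $n=0$ both sides are refutable. For $n\ge1$ both sides are equivalent to $\Box\neg\mathrm{Con}_T^{n-1}$, the left by (F2) and the right by \eqref{eq:con}. Since $T_\omega$ is consistent, $T\nvdash\neg\mathrm{Con}_T^n$, so $T\nvdash N(\bar n)$ for every $n$. Let $\varphi$ be given by Proposition~\ref{prop:key}. Then $T\vdash\neg\varphi\to\Box\varphi$, so $T+(\Box\varphi\to\varphi)$ proves $\neg\varphi\to\varphi$, and hence $\varphi$. If $T_\omega\vdash\varphi$, then $T\vdash\mathrm{Con}_T^m\to\varphi$ for some $m$ by Lemma~\ref{lem:con}(a), so $T\vdash\neg N(\bar m)\to\varphi$ by \eqref{eq:N}, contrary to Proposition~\ref{prop:key}(ii). Thus $\varphi$ is a $\Sigma_1$ theorem of $T+\mathrm{Rfn}(T)$ that $T_\omega$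 does not prove.
\end{proof}

\begin{remark}\label{rem:model}
One can see how $\varphi$ avoids the obstacle of Proposition~\ref{prop:one}(c). In $T+\neg\varphi$ the selected $x$ satisfies $\Box E(\dot x)$ and $\Box\varphi$, hence $\Box N(\dot x)$ by \eqref{eq:select} and \eqref{eq:rule}. If $x$ is a standard number $n$ in a model of $T+\neg\varphi$, this reads $\neg\mathrm{Con}_T^{n+1}$ by \eqref{eq:N} and \eqref{eq:con}. So in a model of $T_\omega+\neg\varphi$ the selected index is nonstandard, and no axiom of $T_\omega$ is contradicted.
\end{remark}

For an arbitrary $\Theta$ the axioms have no common shape and need not decrease along the enumeration. We pass to finite conjunctions and obtain uniformity from the partial truth definition.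

\begin{proof}[Proof of Theorem~\ref{thm:general}]
(a)$\Rightarrow$(b). By (K), $T+\mathrm{Rfn}(T)$ is $\Sigma_1$-sound. So every $\Sigma_1$ theorem of $S$ is true, and by (F1) it is provable in $\mathsf{PA}\subseteq U$.

(b)$\Rightarrow$(a). Assume that $T$ is not $\Sigma_1$-sound. Adding $0=0$ to $\Theta$ does not change $U$, so we may assume $\Theta\ne\emptyset$. Fix a recursive enumeration of $\Theta$, possibly with repetitions, and let $\theta_n$ be the conjunction of its first $n+1$ members. Each $\neg\theta_n$ is $\Sigma_1$, so a search through $\mathsf{PA}$-proofs finds, effectively in $n$, a strictly $\Sigma_1$ sentence $\eta_n$ with $\mathsf{PA}\vdash\eta_n\leftrightarrow\neg\theta_n$. Let $G$ represent $n\mapsto\ulcorner\eta_n\urcorner$ as in (F2), and put $N(x):=\exists y\,(G(x,y)\wedge\mathrm{Tr}(y))$. Then $N$ is $\Sigma_1$, and by (F2) and (F3)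
\[
\mathsf{PA}\vdash N(\bar n)\leftrightarrow\neg\theta_n\qquad\text{for each } n.
\]
Since $U\vdash\theta_n$ and $U$ is consistent, $T\nvdash N(\bar n)$. Let $\varphi$ be given by Proposition~\ref{prop:key}. As $\varphi$ is $\Sigma_1$, the sentence $\Box\varphi\to\varphi$ is provable in $S$, so $S\vdash\varphi$ by (i). A proof of $\varphi$ in $U$ would use finitely many members of $\Theta$, all of them conjuncts of some $\theta_m$. Then $T\vdash\theta_m\to\varphi$, that is, $T\vdash\neg N(\bar m)\to\varphi$, contrary to (ii). So $U\nvdash\varphi$, and (b) fails.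
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:class}]
If $T_\omega$ is inconsistent, it proves every sentence and conservativity holds. If $T_\omega$ is consistent, apply Theorem~\ref{thm:general} with $\Theta=\{\mathrm{Con}_T^n\mid n\in\omega\}$ and $S=T+\mathrm{Rfn}(T)$.
\end{proof}

\section{The hypotheses, tested on examples}\label{sec:sharp}

\begin{example}[The consistency of $T_\omega$ cannot be dropped]\label{ex:incons}
Let $T=\mathsf{PA}+\neg\mathrm{Con}_{\mathsf{PA}}$. It is consistent by G\"odel's second incompleteness theorem, and it proves the false $\Sigma_1$ sentence $\neg\mathrm{Con}_{\mathsf{PA}}$. By (P4) and \eqref{eq:rule} for $\mathsf{PA}$, we have $\mathsf{PA}\vdash\neg\mathrm{Con}_{\mathsf{PA}}\to\neg\mathrm{Con}_T$, so $T\vdash\neg\mathrm{Con}_T$. Thus $T_\omega$ is inconsistent and $T+\mathrm{Rfn}(T)$ is $\Sigma_1$-conservative over it, although $T$ is not $\Sigma_1$-sound.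
\end{example}

This most familiar unsound theory falls outside Theorem~\ref{thm:main}, so one should check that the hypotheses of the theorem can be met. The false axiom must be weak enough not to refute any iterated consistency statement, and the inconsistency of a stronger true theory serves.

\begin{example}[Theorem~\ref{thm:main} is not vacuous]\label{ex:nonvac}
Let $V=\mathsf{PA}+\mathrm{Rfn}(\mathsf{PA})$. It is recursively axiomatized, and it is true in $\mathbb N$ because every theorem of $\mathsf{PA}$ is true. So $\tau=\neg\mathrm{Con}_V$ is a false $\Sigma_1$ sentence, and $V+\tau$ is consistent by G\"odel's second incompleteness theorem. Put $T^*=\mathsf{PA}+\tau$, which is not $\Sigma_1$-sound. For each sentence $\psi$, property (P4) gives $\mathsf{PA}\vdash\mathrm{Prov}_{T^*}(\ulcorner\psi\urcorner)\to\mathrm{Prov}_{\mathsf{PA}}(\ulcorner\tau\to\psi\urcorner)$. Hence $V\vdash\mathrm{Prov}_{T^*}(\ulcorner\psi\urcorner)\to(\tau\to\psi)$, and $V+\tau\vdash\mathrm{Prov}_{T^*}(\ulcorner\psi\urcorner)\to\psi$. So $T^*+\mathrm{Rfn}(T^*)\subseteq V+\tau$ is consistent, and $T^*_\omega$ is consistent by Lemma~\ref{lem:con}(b).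
\end{example}

\begin{example}[$\Pi_1$ cannot be replaced by $\Sigma_1$ in Theorem~\ref{thm:general}]\label{ex:sigma}
Let $S=T^*+\mathrm{Rfn}(T^*)$ and let $\Theta$ be the recursively enumerable set of all $\Sigma_1$ theorems of $S$. Then $T^*+\Theta\subseteq S$ is consistent and proves every $\Sigma_1$ theorem of $S$, yet $T^*$ is not $\Sigma_1$-sound. The proof breaks at the point named in Remark~\ref{rem:hyp}: the negations of the axioms are now $\Pi_1$, and nothing keeps the fixed point in $\Sigma_1$.
\end{example}

\begin{thebibliography}{9}

\bibitem{KK}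
Haruka Kogure and Taishi Kurahashi,
\emph{On the conservation results for local reflection principles},
arXiv:2306.07243 (2023).

\end{thebibliography}
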